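\title{Diagonal term orders and the minors of tensor train varieties}

\begin{abstract}
The ideal of a tensor train variety is generated by minors of the $N-1$ consecutive flattenings of a generic tensor of order $N$. We arrange the flattenings as block matrices and ask whether these minors form a Gr\"obner basis for a term order that selects the main diagonal of every minor of every flattening. The answer is negative: an explicit quartic obstructs the Gr\"obner basis property for dimensions $(1,2,3,3)$ and ranks $(1,1,1,2,1)$. We show that the minors form such a Gr\"obner basis for all dimension vectors if and only if $r_3=\dots=r_{N-1}=1$, we give explicit dimensions at which the property fails otherwise, and we prove a sharp criterion for a family of tensors of order four.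
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection*{Tensor train varieties}
Fix $N\ge 2$ and vectors of positive integers $\mathbf d=(d_1,\dots,d_N)$ and $\mathbf r=(r_0,r_1,\dots,r_N)$ with $r_0=r_N=1$. Write $[d]=\{1,\dots,d\}$. Let $\psi=(\psi_{j_1\cdots j_N})$, $j_k\in[d_k]$, be a tensor of indeterminates and let $S=\mathbb C[\psi]$ be the polynomial ring in its entries. For $1\le i\le N-1$, the \emph{$i$-th flattening} $\psi^{(i)}$ is the $(d_1\cdots d_i)\times(d_{i+1}\cdots d_N)$ matrix whose entry in row $(j_1,\dots,j_i)$ and column $(j_{i+1},\dots,j_N)$ is $\psi_{j_1\cdots j_N}$. For a tensor with complex entries, the rank of $\psi^{(i)}$ is the least number of summands in an expression $\psi=\sum_l x_l\otimes y_l$ in which $x_l$ carries the first $i$ indices and $y_l$ the last $N-i$. The \emph{tensor train variety} bounds all these ranks at once: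
\[
\mathrm{TT}_{\mathbf d,\mathbf r}=\bigl\{[\psi]\in\mathbb P(\mathbb C^{d_1}\otimes\cdots\otimes\mathbb C^{d_N}) : \operatorname{rank}\psi^{(i)}\le r_i \text{ for } i=1,\dots,N-1\bigr\}.
\]
For example, choose $r_{k-1}\times r_k$ matrices $M^{(k)}_j$ for $j\in[d_k]$ and let $\psi_{j_1\cdots j_N}$ be the $1\times1$ matrix $M^{(1)}_{j_1}\cdots M^{(N)}_{j_N}$. Cutting the product after the $i$-th factor writes $\psi^{(i)}$ as a matrix with $r_i$ columns times a matrix with $r_i$ rows, so all rank conditions hold. For $N=2$ the variety consists of the $d_1\times d_2$ matrices of rank at most $r_1$.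

Let $\mathcal M=\mathcal M_{\mathbf d,\mathbf r}$ be the union over $i=1,\dots,N-1$ of the sets of $(r_i+1)$-minors of $\psi^{(i)}$, and let $I=I_{\mathbf d,\mathbf r}\subset S$ be the ideal generated by $\mathcal M$. A flattening with at most $r_i$ rows or at most $r_i$ columns contributes nothing to $\mathcal M$.

A \emph{term order} is a total order $<$ on the monomials of $S$ with smallest element $1$ such that $m<m'$ implies $mm''<m'm''$. For $f\ne0$ we write $\mathrm{in}_<(f)$ for the largest monomial of $f$, and $\mathrm{in}_<(I)$ for the ideal generated by all $\mathrm{in}_<(f)$ with $f\in I\setminus\{0\}$. A subset of $I$ is a \emph{Gr\"obner basis} of $I$ if the leading monomials of its elements generate $\mathrm{in}_<(I)$; the empty set is a Gr\"obner basis of the zero ideal. A term order is \emph{diagonal for a matrix} of indeterminates if the leading monomial of every minor is the product of the entries on its main diagonal. Two facts are known.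
\begin{enumerate}
\item[(F1)] $I_{\mathbf d,\mathbf r}$ is the homogeneous prime ideal of $\mathrm{TT}_{\mathbf d,\mathbf r}$.
\item[(F2)] If $X$ is a $p\times q$ matrix of indeterminates and $t\le\min(p,q)$, then the $t$-minors of $X$ form a Gr\"obner basis for every term order that is diagonal for $X$.
\end{enumerate}
Fact (F1) tells us that $I$ is the right ideal to study; the proofs below use only its generators $\mathcal M$.

\subsection*{The question}
To extend (F2) to $N\ge3$ one has to say which diagonals are meant, that is, to order the rows and columns of each flattening. For $(j_2,\dots,j_{N-1})\in[d_2]\times\dots\times[d_{N-1}]$, the \emph{page} $X_{j_2\cdots j_{N-1}}$ is the $d_1\times d_N$ matrix with entry $\psi_{j_1j_2\cdots j_{N-1}j_N}$ in row $j_1$ and column $j_N$. We arrange $\psi^{(i)}$ as a block matrix of pages, with block rows indexed by $(j_2,\dots,j_i)$ and block columns by $(j_{i+1},\dots,j_{N-1})$, both in lexicographic order. For $N=4$ and $d_2=d_3=2$,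
\[
\psi^{(1)}=\begin{pmatrix}X_{11}&X_{12}&X_{21}&X_{22}\end{pmatrix},\qquad
\psi^{(2)}=\begin{pmatrix}X_{11}&X_{12}\\X_{21}&X_{22}\end{pmatrix},\qquad
\psi^{(3)}=\begin{pmatrix}X_{11}\\X_{12}\\X_{21}\\X_{22}\end{pmatrix}.
\]
Thus the rows of $\psi^{(i)}$ are ordered lexicographically by $(j_2,\dots,j_i,j_1)$, with $j_1$ innermost, and the columns by $(j_{i+1},\dots,j_N)$. A term order on $S$ is \emph{diagonal} if it is diagonal for each of the matrices $\psi^{(1)},\dots,\psi^{(N-1)}$, arranged in this way. The source of the following question is \cite{HPSS}.

\medskip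
\noindent\textbf{Question.} \emph{Is there, for all $\mathbf d$ and $\mathbf r$, a diagonal term order on $S$ for which $\mathcal M_{\mathbf d,\mathbf r}$ is a Gr\"obner basis of $I_{\mathbf d,\mathbf r}$?}
\medskip

A positive answer would describe $\mathrm{in}_<(I)$ as the squarefree monomial ideal generated by the main diagonals, and the Hilbert function of the variety would count the monomials that avoid long diagonals. There are good reasons to guess that the answer is yes. Diagonal orders always exist (Lemma~\ref{lem:exist}). For $N=2$ the answer is (F2). For $N=3$ the two flattenings are the horizontal and the vertical concatenation of the pages $X_1,\dots,X_{d_2}$, and the positive answer is the known Gr\"obner basis theorem for double determinantal ideals \cite{FK}. The answer is also yes for every $N$ when all ranks are $1$, by Theorem~\ref{thm:class} below.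

\subsection*{Results}
The guess fails for $N=4$.

\begin{theorem}\label{thm:quartic}
Let $N=4$, $r_2=1$, $r_3=2$, let $r_1\ge1$ and $d_1\ge 1$ be arbitrary, and let $d_2\ge2$, $d_3\ge3$, $d_4\ge3$. Then $\mathcal M$ is not a Gr\"obner basis of $I$ for any diagonal term order. In particular, the Question has a negative answer, already for $\mathbf r=(1,1,1,2,1)$ with $\mathbf d=(1,2,3,3)$ or $\mathbf d=(2,2,3,3)$.
\end{theorem}

The next theorem determines the rank vectors for which the answer is positive in all dimensions.

\begin{theorem}\label{thm:class}
Fix $N\ge2$ and $\mathbf r$. The following are equivalent.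
\begin{enumerate}
\item[(1)] For every $\mathbf d$, the set $\mathcal M$ is a Gr\"obner basis of $I$ for every diagonal term order.
\item[(2)] For every $\mathbf d$, the set $\mathcal M$ is a Gr\"obner basis of $I$ for some diagonal term order.
\item[(3)] $r_k=1$ for all $k$ with $3\le k\le N-1$. (This condition is vacuous if $N\le3$.)
\end{enumerate}
\end{theorem}

The negative half holds in a quantitative form.

\begin{theorem}\label{thm:sizes}
Let $3\le k\le N-1$, put $r=r_{k-1}$, $s=r_k$ and $(\alpha,\beta,\gamma)=(d_{k-1},d_k,d_{k+1})$, and assume $s\ge2$, $\alpha>r$ and $\gamma>s$. Suppose that either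
\begin{enumerate}
\item[(i)] $r<s<r\beta$ and $\beta\ge3$, or
\item[(ii)] $r\ge s$ and $\beta\ge r-s+4$.
\end{enumerate}
Then, whatever the remaining entries of $\mathbf d$ and $\mathbf r$ are, $\mathcal M$ is not a Gr\"obner basis of $I$ for any diagonal term order.
\end{theorem}

In one family the bounds of case (i) are sharp.

\begin{theorem}\label{thm:sharp}
Let $N=4$, $d_1=1$ and $r=r_2<s=r_3$, and suppose that $d_3\ge3$ or $r=1$. Then $\mathcal M$ is a Gr\"obner basis of $I$ for some (equivalently, every) diagonal term order if and only if
\[
d_2\le r\qquad\text{or}\qquad d_4\le s\qquad\text{or}\qquad s\ge r\,d_3 .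
\]
\end{theorem}

We do not claim a classification of all pairs $(\mathbf d,\mathbf r)$.

The variety is symmetric under reversing the order of the indices, while condition (3) of Theorem~\ref{thm:class} is not. The asymmetry comes from the arrangement. In passing from $\psi^{(k-1)}$ to $\psi^{(k)}$, the index $j_k$ moves from the columns to the rows. In the columns of $\psi^{(k-1)}$ it is the outermost index. In the rows of $\psi^{(k)}$ it is outermost when $k=2$, because $j_1$ has been moved inside. So $\psi^{(1)}$ and $\psi^{(2)}$ are both read one value of $j_2$ at a time, and this is what the positive proof in Section~\ref{sec:three} exploits. For $k\ge3$ the index $j_k$ sits behind $j_{k-1}$ in the rows of $\psi^{(k)}$, and the obstructions of Sections~\ref{sec:quartic} and~\ref{sec:witness} involve only the three indices $j_{k-1},j_k,j_{k+1}$.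

Section~\ref{sec:chains} reduces the Question to a comparison of Hilbert functions. Section~\ref{sec:quartic} proves Theorem~\ref{thm:quartic}, and Section~\ref{sec:witness} propagates the quartic to prove Theorem~\ref{thm:sizes}. Sections~\ref{sec:three} and~\ref{sec:ones} give the positive results and finish Theorem~\ref{thm:class}; a proof of the case $N=3$ is included. Section~\ref{sec:sharp} proves Theorem~\ref{thm:sharp}.

\section{Chains and Hilbert functions}\label{sec:chains}

An \emph{$i$-chain of length $t$} is a product of $t$ variables that can be listed so that their row indices $(j_2,\dots,j_i,j_1)$ and their column indices $(j_{i+1},\dots,j_N)$ both increase strictly in lexicographic order. These are exactly the main diagonals of the $t$-minors of $\psi^{(i)}$. A monomial \emph{contains} a chain if it is divisible by it. Let $J=J_{\mathbf d,\mathbf r}$ be the ideal generated by all $i$-chains of length $r_i+1$, $i=1,\dots,N-1$. A monomial lies in $J$ if and only if it contains one of these chains, and $\dim(S/J)_n$ is the number of monomials of degree $n$ outside $J$.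

We use the following standard fact. If $I$ is a homogeneous ideal, then for every term order the monomials of degree $n$ outside $\mathrm{in}_<(I)$ form a basis of $(S/I)_n$; hence $S/I$ and $S/\mathrm{in}_<(I)$ have the same Hilbert function.

\begin{lemma}\label{lem:hilbert}
Let $<$ be a diagonal term order. Then $J\subseteq\mathrm{in}_<(I)$, and the following are equivalent: \textup{(a)} $\mathcal M$ is a Gr\"obner basis of $I$ for $<$; \textup{(b)} $J=\mathrm{in}_<(I)$; \textup{(c)} $\dim(S/J)_n\le\dim(S/I)_n$ for all $n$. In particular, if $\mathcal M$ is a Gr\"obner basis for one diagonal order, then it is a Gr\"obner basis for every diagonal order.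
\end{lemma}

\begin{proof}
Since $<$ is diagonal, $J$ is the ideal generated by the leading monomials of the elements of $\mathcal M$. This gives the inclusion and the equivalence of (a) and (b). The inclusion gives $\dim(S/J)_n\ge\dim(S/\mathrm{in}_<(I))_n=\dim(S/I)_n$, with equality for all $n$ if and only if $J=\mathrm{in}_<(I)$; so (b) and (c) are equivalent. Condition (c) does not involve $<$.
\end{proof}

The \emph{lexicographic term order} attached to a total order of the variables compares two monomials by the exponent of the largest variable in which they differ. We use one property repeatedly. Let $F$ be a polynomial, let $u$ be larger than every other variable occurring in $F$, and suppose that $F=uF'+G$ with $F'\neq0$ and with $F'$ and $G$ free of $u$. Then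
\begin{equation}\label{eq:lex}
F\ne0\quad\text{and}\quad \mathrm{in}_<(F)=u\cdot\mathrm{in}_<(F'),
\end{equation}
because every monomial of $uF'$ is larger than every monomial of $G$.

\begin{lemma}\label{lem:exist}
Attach to $\psi_{j_1\cdots j_N}$ the key $(j_2,\dots,j_{N-1},j_1,j_N)$, and let a variable be larger than another if its key is lexicographically smaller. The resulting lexicographic term order is diagonal.
\end{lemma}

\begin{proof}
In $\psi^{(i)}$, write a row index as $(\rho,j_1)$ with $\rho=(j_2,\dots,j_i)$ and a column index as $(\sigma,j_N)$ with $\sigma=(j_{i+1},\dots,j_{N-1})$; the key of the entry is $(\rho,\sigma,j_1,j_N)$. Let $u$ be the top left entry of a minor, in row $(\rho,j_1)$ and column $(\sigma,j_N)$, and let another entry of the minor lie in row $(\rho',j_1')\ge(\rho,j_1)$ and column $(\sigma',j_N')\ge(\sigma,j_N)$. Then $\rho'\ge\rho$ and $\sigma'\ge\sigma$. If $\rho'>\rho$, or $\rho'=\rho$ and $\sigma'>\sigma$, the other entry has the larger key. If $\rho'=\rho$ and $\sigma'=\sigma$, then $j_1'\ge j_1$ and $j_N'\ge j_N$ with at least one strict inequality, and again its key is larger. So $u$ is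 the largest variable in the minor. The minor equals $uF'+G$, where $F'$ is the complementary minor and $F',G$ are free of $u$. Now \eqref{eq:lex} and induction on the size give the claim.
\end{proof}

We say that $(\mathbf d,\mathbf r)$ has the \emph{Gr\"obner property} if $\mathcal M$ is a Gr\"obner basis of $I$ for some diagonal order; by the two lemmas, this holds if and only if $\mathcal M$ is a Gr\"obner basis for every diagonal order. To refute the property it suffices to find one $f\in I\setminus\{0\}$ whose leading monomial, for one diagonal order, is not in $J$. To prove it, it suffices to bound the number of monomials outside $J$ as in Lemma~\ref{lem:hilbert}(c).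

\section{The quartic}\label{sec:quartic}

Let $N=4$ and let $\mathbf d,\mathbf r$ be as in Theorem~\ref{thm:quartic}. We only use the variables $T_{abc}=\psi_{1abc}$. The variable $T_{abc}$ lies in row $(a,1)$ and column $(b,c)$ of $\psi^{(2)}$, and in row $(a,b,1)$ and column $c$ of $\psi^{(3)}$; we drop the constant last entry of the row indices.

An obstruction has to come from two minors whose leading monomials can cancel. Take
\[
D=\det\begin{pmatrix}T_{111}&T_{112}&T_{113}\\T_{121}&T_{122}&T_{123}\\T_{131}&T_{132}&T_{133}\end{pmatrix},\qquad
E=\det\begin{pmatrix}T_{111}&T_{112}\\T_{211}&T_{212}\end{pmatrix}.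
\]
Here $D$ is the $3$-minor of $\psi^{(3)}$ on rows $(1,1),(1,2),(1,3)$ and columns $1,2,3$, and $E$ is the $2$-minor of $\psi^{(2)}$ on rows $1,2$ and columns $(1,1),(1,2)$. Both lie in $\mathcal M$, and their diagonals $T_{111}T_{122}T_{133}$ and $T_{111}T_{212}$ share the variable $T_{111}$. The expansion of $D$ along its first row is
\[
D=T_{111}(T_{122}T_{133}-T_{123}T_{132})-T_{112}(T_{121}T_{133}-T_{123}T_{131})+T_{113}(T_{121}T_{132}-T_{122}T_{131}).
\]
In $T_{212}D$, the two terms divisible by $T_{111}T_{212}$ can be removed with the help of $E$, which replaces $T_{111}T_{212}$ by $T_{112}T_{211}$. This gives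
\begin{equation}\label{eq:f}
\begin{aligned}
f&=T_{212}\,D-(T_{122}T_{133}-T_{123}T_{132})\,E\\
&=T_{112}T_{122}T_{133}T_{211}-T_{112}T_{123}T_{132}T_{211}-T_{112}T_{121}T_{133}T_{212}\\
&\quad+T_{112}T_{123}T_{131}T_{212}+T_{113}T_{121}T_{132}T_{212}-T_{113}T_{122}T_{131}T_{212}.
\end{aligned}
\end{equation}

\begin{proof}[Proof of Theorem~\ref{thm:quartic}]
The polynomial $f$ lies in $I$, and it is nonzero because its six monomials are distinct. We show that none of them lies in $J$. Then the leading monomial of $f$ is outside $J$ for every term order, and Lemma~\ref{lem:hilbert} gives the theorem.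

\emph{$1$-chains of length $r_1+1\ge2$.} Such a chain involves two values of $j_1$, and all variables in $f$ have $j_1=1$.

\emph{$2$-chains of length $2$.} Such a chain in the variables $T$ of $f$ has the form $T_{1bc}T_{2b'c'}$ with $(b,c)<(b',c')$. Each monomial of $f$ has exactly one factor $T_{21y}$ with $a=2$ and exactly one factor $T_{11x}$, and $(x,y)$ is one of $(2,1)$, $(2,2)$, $(3,2)$. So $x\ge y$, the remaining factors have $b\ge2$, and no factor with $a=1$ has $(b,c)<(1,y)$.

\emph{$3$-chains of length $3$.} Each monomial has exactly one factor in each of the rows $(1,1)<(1,2)<(1,3)<(2,1)$ of $\psi^{(3)}$, and in \eqref{eq:f} the factors are written in this order. A $3$-chain of length $3$ is a strictly increasing subsequence of length $3$, necessarily $123$, in the word of the four $c$-values. The six words are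
\[
2231,\qquad 2321,\qquad 2132,\qquad 2312,\qquad 3122,\qquad 3212,
\]
and none of them has a $1$ followed by a $2$ followed by a $3$.
\end{proof}

\begin{remark}\label{rem:arrangement}
For $d_1=1$ the obstruction lies in the arrangement and not in the set $\mathcal M$. In that case $T$ is a tensor of order three, and up to signs $\mathcal M$ is the set of minors for $N=3$ with dimensions $(d_2,d_3,d_4)$ and ranks $(1,r_2,r_3,1)$. By Proposition~\ref{prop:three}, $\mathcal M$ is a Gr\"obner basis for the orders that are diagonal in the arrangement for $N=3$, where the rows of the last flattening are ordered by $(b,a)$ instead of $(a,b)$. The quartic shows the difference. Let $\Gamma$ be the determinant with rows $T_{21\bullet},T_{12\bullet},T_{13\bullet}$ and columns $c=1,2,3$. Expanding $\Gamma$ along its first row and comparing with \eqref{eq:f} gives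
\[
f=T_{112}\,\Gamma-(T_{112}T_{213}-T_{113}T_{212})(T_{121}T_{132}-T_{122}T_{131}).
\]
In the order $(b,a)$ the diagonal of $\Gamma$ is $T_{211}T_{122}T_{133}$, which divides the first monomial of $f$. In the order $(a,b)$ the row $T_{21\bullet}$ comes last, the diagonal is $T_{121}T_{132}T_{213}$, and the term $T_{112}T_{121}T_{132}T_{213}$ cancels on the right-hand side.
\end{remark}

\section{Witnesses}\label{sec:witness}

To prove Theorem~\ref{thm:sizes} we isolate the three indices that carry the obstruction, generalize the quartic to $r=1$ and arbitrary $s\geq 2$, and then raise $r$ one step at a time.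

Let $\mathcal A,\mathcal B,\mathcal C$ be finite totally ordered sets of sizes $\alpha,\beta,\gamma$, and let $\mathbb C[T]$ be the polynomial ring in variables $T_{abc}$ with $(a,b,c)\in\mathcal A\times\mathcal B\times\mathcal C$. Let $L$ be the matrix with rows $a$ and columns $(b,c)$, and let $R$ be the matrix with rows $(a,b)$ and columns $c$, pairs being ordered lexicographically. An \emph{$L$-chain} is a product of variables with $a$ and $(b,c)$ strictly increasing; an \emph{$R$-chain} is a product of variables with $(a,b)$ and $c$ strictly increasing. Deleting factors from a chain leaves a chain. For $r,s\ge1$, let $I_{r,s}$ be the ideal generated by the $(r+1)$-minors of $L$ and the $(s+1)$-minors of $R$, and let $J_{r,s}$ be the ideal generated by the $L$-chains of length $r+1$ and the $R$-chains of length $s+1$. In this section $\mathrm{in}(f)$ refers to the lexicographic term order in which $T_{abc}>T_{a'b'c'}$ if and only if $(a,b,c)<(a',b',c')$.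

\begin{definition}
A \emph{witness} for $(r,s;\alpha,\beta,\gamma)$ is a nonzero $f\in I_{r,s}$ with $\mathrm{in}(f)\notin J_{r,s}$.
\end{definition}

In Section~\ref{sec:quartic} all monomials of $f$ were outside $J$. The constructions below produce many monomials that we do not control, so we follow only the leading one; by Lemma~\ref{lem:hilbert} this is enough. If the three index sets are enlarged, old minors remain minors, the term order restricts to the old one, and a chain contained in a monomial in the old variables is an old chain. So a witness for $(r,s;\alpha,\beta,\gamma)$ is a witness for $(r,s;\alpha',\beta',\gamma')$ whenever $\alpha'\ge\alpha$, $\beta'\ge\beta$, $\gamma'\ge\gamma$.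

\begin{lemma}[Transfer]\label{lem:transfer}
Let $3\le k\le N-1$. If there is a witness for $(r_{k-1},r_k;d_{k-1},d_k,d_{k+1})$, then $(\mathbf d,\mathbf r)$ does not have the Gr\"obner property.
\end{lemma}

\begin{proof}
Identify $T_{abc}$ with the variable $\psi_{1\cdots1\,a\,b\,c\,1\cdots1}$ that has $a,b,c$ in positions $k-1,k,k+1$. Since $k-1\ge2$, none of these positions is the first. Hence $T_{abc}$ lies in row $(1,\dots,1,a,1)$ and column $(b,c,1,\dots,1)$ of $\psi^{(k-1)}$, and in row $(1,\dots,1,a,b,1)$ and column $(c,1,\dots,1)$ of $\psi^{(k)}$. So $L$ and $R$ are submatrices of $\psi^{(k-1)}$ and $\psi^{(k)}$ with the same order of rows and columns. Therefore $I_{r_{k-1},r_k}\subseteq I$, and the $(k-1)$-chains and $k$-chains in the variables $T$ are the $L$-chains and $R$-chains. For $l\le k-2$ all $T_{abc}$ lie in one row of $\psi^{(l)}$, and for $l\ge k+1$ in one column, so they form no $l$-chain of length $r_l+1\ge2$. Thus a monomial in the $T_{abc}$ lies in $J$ if and only if it lies in $J_{r_{k-1},r_k}$.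

The key of $T_{abc}$ in Lemma~\ref{lem:exist} is $(1,\dots,1,a,b,c,1,\dots,1)$ if $k+1<N$ and $(1,\dots,1,a,b,1,c)$ if $k+1=N$. In both cases the order of Lemma~\ref{lem:exist} restricts to the order of this section. A witness is thus a nonzero element of $I$ whose leading monomial for a diagonal order is not in $J$.
\end{proof}

For $k=2$ the index $a$ would be $j_1$ and the rows of $\psi^{(2)}$ would be ordered by $(b,a)$; this is the only place where $k\ge3$ is used.

\begin{lemma}[Seeds]\label{lem:seed}
For every $s\ge2$ there is a witness for $(1,s;2,s+1,s+1)$.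
\end{lemma}

\begin{proof}
Let $D=\det(T_{1bc})_{1\le b,c\le s+1}$, an $(s+1)$-minor of $R$, let $D'$ be the cofactor of $T_{111}$ in $D$, and let $E=T_{111}T_{212}-T_{112}T_{211}$, a $2$-minor of $L$. Put $f=T_{212}D-D'E\in I_{1,s}$. Write $D=\sum_\pi\operatorname{sgn}(\pi)\prod_bT_{1,b,\pi_b}$ over the permutations $\pi$ of $[s+1]$. The terms with $\pi_1=1$ add up to $T_{111}D'$, and subtracting $D'E$ replaces $T_{111}T_{212}$ by $T_{112}T_{211}$ in them. Hence
\[
f=\sum_{\pi}\operatorname{sgn}(\pi)\;T_{1,1,x}\Bigl(\prod_{b=2}^{s+1}T_{1,b,\pi_b}\Bigr)T_{2,1,y},\qquad x=\max(\pi_1,2),\quad y=\min(\pi_1,2).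
\]
The values $\pi_2,\dots,\pi_{s+1}$ can be read off the monomial and determine $\pi$, so the monomials are distinct and $f\ne0$. We show that none of them is in $J_{1,s}$.

An $L$-chain of length $2$ would consist of $T_{21y}$ and a factor $T_{1bc}$ with $(b,c)<(1,y)$. This forces $(b,c)=(1,x)$ and $x<y$, but $x\ge y$.

The $s+2$ factors lie in the rows $(1,1)<\dots<(1,s+1)<(2,1)$ of $R$, with $c$-word $x,\pi_2,\dots,\pi_{s+1},y$. An $R$-chain of length $s+1$ omits exactly one letter, and the remaining letters read $1,2,\dots,s+1$. Since $x\ge y$, the omitted letter is $x$ or $y$. If it is $y$, the chain starts with $x=1$, but $x\ge2$. If it is $x$, the chain ends with $y=s+1$, but $y\le2\le s$.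
\end{proof}

For $s=2$ this is the quartic \eqref{eq:f}. For $s=1$ the last step fails: the leading monomial $T_{112}T_{121}T_{212}$ contains the $R$-chain $T_{121}T_{212}$.

To raise $r$, one would like to multiply a witness $f$ by new variables that lengthen chains by no more than the ranks grow. The product has a good leading monomial, but there is no reason for it to lie in the ideal of larger minors. The remedy is to write $f$ in terms of minors and to border each minor by new first rows and columns: a minor $\Delta$ bordered by a new first row and column with corner $u$ equals $u\Delta$ plus terms free of $u$, and if $u$ is large these terms do not affect the leading monomial. The task is to choose the new variables so that the borderings in $L$ and in $R$ produce the same factor.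

In the next two proofs $f$ is a witness for $(r,s;\alpha,\beta,\gamma)$, written as
\[
f=\sum_i g_i\Delta_i+\sum_j h_j\Gamma_j
\]
with $(r+1)$-minors $\Delta_i$ of $L$, $(s+1)$-minors $\Gamma_j$ of $R$, and $g_i,h_j\in\mathbb C[T]$. Indices and variables that belong to the sizes $(\alpha,\beta,\gamma)$ are called \emph{old}. We take $\mathcal A=[\alpha]$ and $\mathcal B=[\beta]$.

\begin{lemma}[Raising both ranks]\label{lem:both}
Let $1\le t\le\beta$. A witness for $(r,s;\alpha,\beta,\gamma)$ yields a witness for $(r+1,s+t;\alpha+1,\beta,\gamma+t)$.
\end{lemma}

\begin{proof}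
Add the value $a=0$ and values $c_1<\dots<c_t$ of $c$ that are smaller than all old ones, and put $u_l=T_{0,l,c_l}$ for $1\le l\le t$. These variables exist because $t\le\beta$. They lie in one row of $L$ and form an $R$-chain of length $t$. Let $\Delta_i^+$ be the $(r+2)$-minor of $L$ obtained from $\Delta_i$ by adding row $0$ and column $(1,c_1)$; both come first, and the corner is $u_1$. For $0\le l\le t$, let $\Gamma_j^{(l)}$ be the minor of $R$ obtained from $\Gamma_j$ by adding rows $(0,l+1),\dots,(0,t)$ and columns $c_{l+1},\dots,c_t$, all of which precede the old ones. Then $\Gamma_j^{(0)}$ has size $s+t+1$, $\Gamma_j^{(t)}=\Gamma_j$, and $\Gamma_j^{(l-1)}$ has corner $u_l$ with complementary minor $\Gamma_j^{(l)}$. Define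
\[
F_0=u_2\cdots u_t\sum_i g_i\Delta_i^++\sum_j h_j\Gamma_j^{(0)},\qquad
F_l=u_{l+1}\cdots u_t\sum_i g_i\Delta_i+\sum_j h_j\Gamma_j^{(l)}\quad(1\le l\le t).
\]
Then $F_0\in I_{r+1,s+t}$ and $F_t=f$.

For $1\le l\le t$ we have $F_{l-1}=u_lF_l+G_l$ with $F_l$ and $G_l$ free of $u_l$. For $l=1$ this follows by expanding $\Delta_i^+$ and $\Gamma_j^{(0)}$ along their first rows; for $l\ge2$ the first sum has the explicit factor $u_l$, and we expand $\Gamma_j^{(l-1)}$. Moreover, $u_l$ is larger than every other variable in $F_{l-1}$. For $l=1$ it is the largest variable of the ring. For $l\ge2$, the variables with $a=0$ in $F_{l-1}$ are among $u_l,\dots,u_t$ and the entries of the $\Gamma_j^{(l-1)}$ in rows $(0,b)$ with $b\ge l$ and columns $c\ge c_l$; among these, $(0,l,c_l)$ is the smallest index. Applying \eqref{eq:lex} for $l=t,t-1,\dots,1$ gives $F_0\neq0$ and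
\[
\mathrm{in}(F_0)=u_1\cdots u_t\cdot\mathrm{in}(f).
\]
An $L$-chain of length $r+2$ in this monomial has at most one factor $u_l$, since all $u_l$ have $a=0$; deleting it leaves an $L$-chain of length at least $r+1$ in $\mathrm{in}(f)$. An $R$-chain of length $s+t+1$ has at most $t$ factors $u_l$; deleting them leaves an $R$-chain of length at least $s+1$ in $\mathrm{in}(f)$. Both contradict $\mathrm{in}(f)\notin J_{r,s}$, so $F_0$ is a witness.
\end{proof}

For example, the quartic \eqref{eq:f} has $\mathrm{in}(f)=T_{112}T_{121}T_{133}T_{212}$, and the lemma with $t=1$ and $c_1=0$ gives a witness for $(2,3;3,3,4)$ with leading monomial $T_{010}T_{112}T_{121}T_{133}T_{212}$.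

Lemma~\ref{lem:both} never decreases $s-r$, and the seeds have $s>r$. To reach $r\ge s$ we need a new variable that lengthens $L$-chains but no $R$-chain. A variable in the first row and last column of $R$ lies in no $R$-chain of length $2$; to make it also the corner of the bordered minors of $L$, its column $(b,c)$ in $L$ has to precede the old ones, and this costs a new value of $b$.

\begin{lemma}[Raising the first rank]\label{lem:first}
A witness for $(r,s;\alpha,\beta,\gamma)$ yields a witness for $(r+1,s;\alpha+1,\beta+1,\gamma)$.
\end{lemma}

\begin{proof}
Add the values $a=0$ and $b=0$, let $c^*$ be the largest value of $c$, and put $u=T_{0,0,c^*}$. Let $\Delta_i^+$ be the $(r+2)$-minor of $L$ obtained from $\Delta_i$ by adding row $0$ and column $(0,c^*)$; both come first, and the corner is $u$. Put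
\[
F=\sum_i g_i\Delta_i^++u\sum_j h_j\Gamma_j\in I_{r+1,s}.
\]
The variables in $F$ are old ones, $u$, variables $T_{0bc}$ with $b$ old, and variables $T_{a,0,c^*}$ with $a$ old. Only $u$ has $(a,b)=(0,0)$, so it is the largest of them. Expanding each $\Delta_i^+$ along its first row gives $F=uf+G$ with $G$ free of $u$, and \eqref{eq:lex} gives $F\ne0$ and $\mathrm{in}(F)=u\cdot\mathrm{in}(f)$. An $L$-chain of length $r+2$ in this monomial leaves, after deleting $u$, an $L$-chain of length at least $r+1$ in $\mathrm{in}(f)$. An $R$-chain of length $s+1\ge2$ containing $u$ would start with $u$, whose row is the smallest, and continue with a column larger than $c^*$, which does not exist; so the chain would be contained in $\mathrm{in}(f)$. Both cases contradict $\mathrm{in}(f)\notin J_{r,s}$.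
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sizes}]
By Lemma~\ref{lem:transfer} we need a witness for $(r,s;\alpha,\beta,\gamma)$. Since $\alpha\ge r+1$ and $\gamma\ge s+1$, a witness for $(r,s;r+1,\beta',s+1)$ with $\beta'\le\beta$ suffices.

\emph{Case (i).} Consider the sums $s_0+t_1+\dots+t_{r-1}$ with $2\le s_0\le\beta-1$ and $1\le t_i\le\beta$; the range for $s_0$ is nonempty because $\beta\ge3$. Raising one summand at a time, we see that these sums take every integer value from $2+(r-1)=r+1$ to $\beta-1+(r-1)\beta=r\beta-1$. So $s$ is such a sum. The seed for $(1,s_0;2,s_0+1,s_0+1)$ is a witness for $(1,s_0;2,\beta,s_0+1)$, and Lemma~\ref{lem:both} applied with $t_1,\dots,t_{r-1}$ gives a witness for $(r,s;r+1,\beta,s+1)$.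

\emph{Case (ii).} Start from the seed for $(1,2;2,3,3)$. Applying Lemma~\ref{lem:both} with $t=1$ exactly $s-2$ times gives a witness for $(s-1,s;s,3,s+1)$. Applying Lemma~\ref{lem:first} exactly $r-s+1$ times gives a witness for $(r,s;r+1,r-s+4,s+1)$.
\end{proof}

\section{Tensors of order three}\label{sec:three}

\begin{proposition}\label{prop:three}
For $N=3$, every pair $(\mathbf d,\mathbf r)$ has the Gr\"obner property.
\end{proposition}

Write $(a,b,c)$ for $(j_1,j_2,j_3)$. The $1$-chains have $a$ and $(b,c)$ strictly increasing, and the $2$-chains have $(b,a)$ and $c$ strictly increasing. Grade $S$ by $\mathbb N^{d_2}$, giving $\psi_{abc}$ the $b$-th unit vector as degree; thus $S_\kappa$ is spanned by the monomials with $\kappa_b$ factors from the page $X_b$. Each column of $\psi^{(1)}$ and each row of $\psi^{(2)}$ lies in a single page, so all minors are homogeneous, and $S/I$ and $S/J$ inherit the grading. By Lemma~\ref{lem:hilbert}(c) it suffices to prove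
\begin{equation}\label{eq:goal}
\dim(S/J)_\kappa=\dim(S/I)_\kappa\qquad\text{for all }\kappa\in\mathbb N^{d_2}.
\end{equation}
Let $V,B,W$ be vector spaces with bases $(v_a),(e_b),(w_c)$ of sizes $d_1,d_2,d_3$, and identify $S$ with $\operatorname{Sym}(V\otimes B\otimes W)$ by $\psi_{abc}=v_a\otimes e_b\otimes w_c$. The group $GL(V)\times GL(W)$ acts on each $S_\kappa\cong\bigotimes_b\operatorname{Sym}^{\kappa_b}(V\otimes W)$.

\begin{example}\label{ex:222}
Let $\mathbf d=(2,2,2)$, $r_1=r_2=1$ and $\kappa=(1,1)$. The monomial $\psi_{a1c}\psi_{a'2c'}$ is a $1$-chain if and only if $a<a'$, and a $2$-chain if and only if $c<c'$. So the monomials outside $J$ are those with $a\ge a'$ and $c\ge c'$, and there are $3\cdot3=9$ of them. On the other side, $S_\kappa\cong(V\otimes V)\otimes(W\otimes W)$. The minors $\psi_{11c}\psi_{22c'}-\psi_{21c}\psi_{12c'}$ of $\psi^{(1)}$ span $\bigwedge^2V\otimes W\otimes W$, the minors $\psi_{a11}\psi_{a'22}-\psi_{a12}\psi_{a'21}$ of $\psi^{(2)}$ span $V\otimes V\otimes\bigwedge^2W$, and the quotient $\operatorname{Sym}^2V\otimes\operatorname{Sym}^2W$ has dimension $3\cdot3=9$.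
\end{example}

In the example both sides of \eqref{eq:goal} are products of a factor that sees only $a$ and a factor that sees only $c$. When a page contributes several variables, the values of $a$ and $c$ within that page are coupled. Cauchy's formula on the algebraic side and the RSK correspondence on the combinatorial side describe this coupling by one partition per page; once these partitions are fixed, both sides are products again.

\subsection*{The dimension of $(S/I)_\kappa$}
For a partition $\lambda$, let $\ell(\lambda)$ be its number of parts and $s_\lambda$ its Schur function. A \emph{tableau} of shape $\lambda$ is a filling of the diagram of $\lambda$ with positive integers, weakly increasing along rows and strictly increasing down columns; $s_\lambda(1^d)$ is the number of tableaux of shape $\lambda$ with entries in $[d]$. For a tuple of partitions $\mu=(\mu_1,\dots,\mu_m)$, the iterated Littlewood--Richardson coefficients $c^\lambda_\mu$ are defined by $s_{\mu_1}\cdots s_{\mu_m}=\sum_\lambda c^\lambda_\mu s_\lambda$; they do not depend on the order of the $\mu_b$. We recall the facts on Schur functors $\mathbb S_\lambda$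 that we need; $V$ and $U$ are finite-dimensional complex vector spaces.
\begin{enumerate}
\item[(S1)] $\dim\mathbb S_\lambda V=s_\lambda(1^{\dim V})$. The nonzero $\mathbb S_\lambda V$ are pairwise nonisomorphic irreducible representations of $GL(V)$.
\item[(S2)] $\mathbb S_{\mu_1}V\otimes\cdots\otimes\mathbb S_{\mu_m}V\cong\bigoplus_\lambda(\mathbb S_\lambda V)^{\oplus c^\lambda_\mu}$.
\item[(S3)] (Cauchy's formula) $\operatorname{Sym}^n(V\otimes U)\cong\bigoplus_{\lambda\vdash n}\mathbb S_\lambda V\otimes\mathbb S_\lambda U$ as representations of $GL(V)\times GL(U)$.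
\item[(S4)] \cite{DEP} In $\operatorname{Sym}(V\otimes U)$, viewed as the polynomial ring in the entries of a generic matrix, the ideal of $t$-minors is $\bigoplus_{\ell(\lambda)\ge t}\mathbb S_\lambda V\otimes\mathbb S_\lambda U$.
\end{enumerate}
For a tuple $\mu$ and integers $d,r\geq 1$ put
\[
n(\mu;d,r)=\sum_{\ell(\lambda)\le r}c^\lambda_\mu\,s_\lambda(1^d).
\]

\begin{lemma}\label{lem:dim}
$\dim(S/I)_\kappa=\sum_\mu n(\mu;d_1,r_1)\,n(\mu;d_3,r_2)$, where $\mu$ runs over the tuples $(\mu_1,\dots,\mu_{d_2})$ with $\mu_b\vdash\kappa_b$.
\end{lemma}

\begin{proof}
By (S3) for each page and then (S2) for $V$ and for $W$,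
\[
S_\kappa\cong\bigoplus_\mu\Bigl(\bigotimes_b\mathbb S_{\mu_b}V\Bigr)\otimes\Bigl(\bigotimes_b\mathbb S_{\mu_b}W\Bigr)\cong\bigoplus_{\lambda,\nu}\bigl(\mathbb S_\lambda V\otimes\mathbb S_\nu W\bigr)^{\oplus\sum_\mu c^\lambda_\mu c^\nu_\mu}.
\]
Let $S_\kappa[\lambda,\nu]\subseteq S_\kappa$ be the summand of type $(\lambda,\nu)$. The $GL(V)$-isotypic component of type $\lambda$ of $S$, that is, the sum of all subrepresentations isomorphic to $\mathbb S_\lambda V$, is $\bigoplus_{\kappa,\nu}S_\kappa[\lambda,\nu]$. By (S3) with $U=B\otimes W$, the same component is $\mathbb S_\lambda V\otimes\mathbb S_\lambda U$. So (S4) says that the ideal $I_1$ of $(r_1+1)$-minors of $\psi^{(1)}$ has $(I_1)_\kappa=\bigoplus S_\kappa[\lambda,\nu]$ over the pairs with $\ell(\lambda)>r_1$. The same argument for $GL(W)$ and $U=V\otimes B$ shows that the ideal $I_2$ of $(r_2+1)$-minors of $\psi^{(2)}$ has $(I_2)_\kappa=\bigoplus S_\kappa[\lambda,\nu]$ over the pairs with $\ell(\nu)>r_2$. Since $I_\kappa=(I_1)_\kappa+(I_2)_\kappa$, the quotient $(S/I)_\kappa$ is isomorphic to the sum of the $S_\kappa[\lambda,\nu]$ with $\ell(\lambda)\le r_1$ and $\ell(\nu)\le r_2$.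 Take dimensions using (S1).
\end{proof}

\subsection*{The monomials outside $J$}
For a word $w$ in positive integers, $P(w)$ denotes the tableau obtained by row inserting the letters of $w$ from left to right into the empty tableau. Tableaux form an associative monoid: $P\cdot P'$ is obtained by inserting into $P$ the rows of $P'$, from the bottom row to the top row, each read from left to right. The product has the same multiset of entries as $P$ and $P'$ together. We use the following facts from \cite[\S\S 2--5]{Fulton}.
\begin{enumerate}
\item[(T1)] (RSK) There is a bijection between multisets of $n$ pairs $(u,v)\in[p]\times[q]$ and pairs $(P,Q)$ of tableaux of the same shape with $n$ boxes, $P$ with entries in $[q]$ and $Q$ with entries in $[p]$. Here $P$ is the tableau of the word of $v$'s when the pairs are sorted lexicographically by $(u,v)$.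
\item[(T2)] (Symmetry) Exchanging the roles of $u$ and $v$ exchanges $P$ and $Q$. So $Q$ is the tableau of the word of $u$'s when the pairs are sorted lexicographically by $(v,u)$.
\item[(T3)] $P(ww')=P(w)\cdot P(w')$.
\item[(T4)] The number of rows of $P(w)$ is the length of a longest strictly decreasing subsequence of $w$.
\item[(T5)] For every tableau $Z$ of shape $\lambda$, the number of tuples of tableaux of shapes $\mu_1,\dots,\mu_m$ whose product, taken in any fixed order, equals $Z$ is $c^\lambda_\mu$.
\end{enumerate}
Summing (T5) over all $Z$ with entries in $[d]$ and at most $r$ rows shows that $n(\mu;d,r)$ is the number of tuples of tableaux of shapes $\mu_1,\dots,\mu_m$ with entries in $[d]$ whose product, in a fixed order, has at most $r$ rows.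

\begin{proof}[Proof of Proposition~\ref{prop:three}]
A monomial $m\in S_\kappa$ factors uniquely as $m_1\cdots m_{d_2}$, where $m_b$ is a monomial of degree $\kappa_b$ in the entries of $X_b$, that is, a multiset of $\kappa_b$ pairs $(a,c)$. Chains increase in both coordinates, while (T4) detects decreasing subsequences, so we reverse one coordinate: put $\bar c=d_3+1-c$ and apply RSK to the pairs $(u,v)=(\bar c,a)$ of $m_b$. We obtain tableaux $(P_b,Q_b)$ of a common shape $\mu_b\vdash\kappa_b$, with entries in $[d_1]$ and $[d_3]$. By (T1), $P_b=P(p_b)$, where $p_b$ lists the values $a$ of the factors of $m_b$ by decreasing $c$, ties being broken by weakly increasing $a$. By (T2), $Q_b=P(q_b)$, where $q_b$ lists the values $\bar c$ by increasing $a$, ties being broken by weakly increasing $\bar c$.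

Let $p=p_{d_2}\cdots p_2p_1$. This word lists the values $a$ of all factors of $m$ by decreasing $(b,c)$, and factors with equal $(b,c)$ by weakly increasing $a$. A strictly decreasing subsequence of $p$ cannot use two factors with equal $(b,c)$, so along it $a$ and $(b,c)$ both decrease strictly, and read backwards it is a $1$-chain contained in $m$. Conversely, the factors of a $1$-chain contained in $m$ appear in $p$ in reverse order and give a strictly decreasing subsequence. By (T3) and (T4), $m$ contains no $1$-chain of length $r_1+1$ if and only if $P_{d_2}\cdots P_1$ has at most $r_1$ rows.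

Let $q=q_1q_2\cdots q_{d_2}$. This word lists the values $\bar c$ of all factors of $m$ by increasing $(b,a)$, and factors with equal $(b,a)$ by weakly increasing $\bar c$. Along a strictly decreasing subsequence of $q$, the pair $(b,a)$ increases strictly and $c$ increases strictly, so it is a $2$-chain contained in $m$, and every such chain arises. Hence $m$ contains no $2$-chain of length $r_2+1$ if and only if $Q_1\cdots Q_{d_2}$ has at most $r_2$ rows.

By (T1), the monomials of $S_\kappa$ with given shapes $\mu=(\mu_b)$ correspond bijectively to arbitrary choices of a tuple $(P_b)$ and a tuple $(Q_b)$ of these shapes. The first condition concerns only $(P_b)$ and the second only $(Q_b)$. So $n(\mu;d_1,r_1)\,n(\mu;d_3,r_2)$ of these monomials lie outside $J$. Summing over $\mu$ and using Lemma~\ref{lem:dim} gives \eqref{eq:goal}.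
\end{proof}

The arrangement enters when $p$ and $q$ are written as concatenations of the words of the single pages, which requires $b$ to be the outermost index both in $(b,c)$ and in $(b,a)$. For the matrix $R$ of Section~\ref{sec:witness}, sorting by $(a,b)$ interleaves the pages and (T3) cannot be applied. Note also that for $d_2=1$ and $r_1=r_2$ both flattenings equal the single page, and Proposition~\ref{prop:three} reduces to (F2).

\section{Trailing ranks equal to one}\label{sec:ones}

\begin{proposition}\label{prop:ones}
Let $N\ge4$ and $r_3=\dots=r_{N-1}=1$. Then $(\mathbf d,\mathbf r)$ has the Gr\"obner property for every $\mathbf d$.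
\end{proposition}

Let $S'=\mathbb C[\varphi_{j_1j_2j_3}]$, $I'$ and $J'$ be the objects $S,I,J$ for $N=3$, dimensions $(d_1,d_2,d_3)$ and ranks $(1,r_1,r_2,1)$. By Proposition~\ref{prop:three}, $\dim(S'/J')_n=\dim(S'/I')_n$. The guiding picture is that the tensors $\varphi\otimes y_4\otimes\cdots\otimes y_N$, with $\varphi$ of order three satisfying the two rank conditions and $y_k\in\mathbb C^{d_k}$, satisfy all rank conditions for $(\mathbf d,\mathbf r)$. This suggests comparing both sides of Lemma~\ref{lem:hilbert}(c) with
\[
H(n)=\dim(S'/I')_n\cdot\prod_{k=4}^N\binom{n+d_k-1}{n},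
\]
where the binomial coefficient counts the multisets of size $n$ in $[d_k]$.

\begin{proof}[Proof of Proposition~\ref{prop:ones}]
We show $\dim(S/J)_n\le H(n)\le\dim(S/I)_n$; then Lemma~\ref{lem:hilbert} applies.

\emph{Step 1: $H(n)\le\dim(S/I)_n$.} Let $\mathbb C[y_k]$ be the polynomial ring in variables $y_{k,j}$, $j\in[d_k]$, and consider the algebra homomorphism
\[
\Phi\colon S\to(S'/I')\otimes\mathbb C[y_4]\otimes\cdots\otimes\mathbb C[y_N],\qquad \psi_{j_1\cdots j_N}\mapsto\varphi_{j_1j_2j_3}\,y_{4,j_4}\cdots y_{N,j_N}.
\]
We claim that $\Phi(\mathcal M)=0$. For $k\ge3$, the image of $\psi_{j_1\cdots j_N}$ is the product of $\varphi_{j_1j_2j_3}y_{4,j_4}\cdots y_{k,j_k}$, which depends only on the row in $\psi^{(k)}$, and $y_{k+1,j_{k+1}}\cdots y_{N,j_N}$, which depends only on the column. So every $2$-minor of $\psi^{(k)}$ maps to $0$. For $i=1,2$, the column $(j_{i+1},\dots,j_N)$ of $\psi^{(i)}$ maps to $y_{4,j_4}\cdots y_{N,j_N}$ times the column $(j_{i+1},\dots,j_3)$ of $\varphi^{(i)}$. So an $(r_i+1)$-minor maps to a monomial in the $y$'s times a determinant that either has a repeated column or is an $(r_i+1)$-minor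 of $\varphi^{(i)}$, and both vanish in $S'/I'$. Hence $I\subseteq\ker\Phi$ and $\dim(S/I)_n\ge\dim\Phi(S_n)$. Given a monomial of degree $n$ in the $\varphi$'s and, for each $k$, a monomial of degree $n$ in the $y_{k,j}$, list the $n$ factors of each in any order and match the $l$-th factors for $l=1,\dots,n$; this exhibits their product as the image of a monomial of $S_n$. Therefore $\Phi(S_n)=(S'/I')_n\otimes\mathbb C[y_4]_n\otimes\cdots\otimes\mathbb C[y_N]_n$, which has dimension $H(n)$.

\emph{Step 2: $\dim(S/J)_n\le H(n)$.} To a monomial $m\notin J$ of degree $n$ attach its \emph{restriction} $m'\in S'$, obtained by replacing each factor $\psi_{j_1\cdots j_N}$ by $\varphi_{j_1j_2j_3}$, and, for $k=4,\dots,N$, the multiset of the values $j_k$ of its factors. We show that $m'\notin J'$ and that these data determine $m$. Since there are $\dim(S'/I')_n$ monomials of degree $n$ outside $J'$, the bound follows.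

Suppose that $m'$ contains a $1$-chain of length $r_1+1$, with $j_1$ and $(j_2,j_3)$ strictly increasing. For the corresponding factors of $m$, the tuples $(j_2,\dots,j_N)$ increase strictly because their prefixes $(j_2,j_3)$ do, so $m$ contains a $1$-chain of length $r_1+1$. Suppose that $m'$ contains a $2$-chain of length $r_2+1$, with $(j_2,j_1)$ and $j_3$ strictly increasing. Then the tuples $(j_3,\dots,j_N)$ increase strictly, and $m$ contains a $2$-chain of length $r_2+1$. Both contradict $m\notin J$.

It remains to recover $m$. The mechanism is visible for $N=4$, $n=2$: the restriction $\varphi_{111}\varphi_{121}$ and the multiset $\{1,2\}$ come from $\psi_{1111}\psi_{1212}$ and from $\psi_{1112}\psi_{1211}$, and the first of these is a $3$-chain of length $2=r_3+1$. In general, let $3\le k\le N-1$ and let $\psi_j,\psi_{j'}$ be factors of $m$ with $(j_2,\dots,j_k,j_1)<(j'_2,\dots,j'_k,j'_1)$. Since $r_k=1$ and $m\notin J$, their product is not a $k$-chain, so $(j_{k+1},\dots,j_N)\ge(j'_{k+1},\dots,j'_N)$ and in particular $j_{k+1}\ge j'_{k+1}$. Sort the factors of $m$ by increasing $(j_2,\dots,j_k,j_1)$, breaking ties by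 decreasing $j_{k+1}$. Then the values $j_{k+1}$ are weakly decreasing along the whole list. So the multiset of tuples $(j_1,\dots,j_{k+1})$ is obtained by sorting the multiset of tuples $(j_1,\dots,j_k)$ increasingly by $(j_2,\dots,j_k,j_1)$, sorting the multiset of values $j_{k+1}$ decreasingly, and matching the two lists. The multiset of tuples $(j_1,j_2,j_3)$ is given by $m'$, and induction on $k$ yields the multiset of tuples $(j_1,\dots,j_N)$, which is $m$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}]
(1)$\Rightarrow$(2). Diagonal orders exist by Lemma~\ref{lem:exist}.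

(2)$\Rightarrow$(3). Suppose that $s=r_k\ge2$ for some $3\le k\le N-1$, and let $r=r_{k-1}$. Choose $\mathbf d$ with $d_{k-1}>r$, $d_{k+1}>s$ and $\beta=d_k\ge\max(s+1,\,r-s+4)$. If $r<s$, then $\beta\ge s+1\ge3$ and $s<\beta\le r\beta$, which is case (i) of Theorem~\ref{thm:sizes}. If $r\ge s$, we are in case (ii). So (2) fails for this $\mathbf d$.

(3)$\Rightarrow$(1). For $N=2$ this is (F2), or $\mathcal M$ is empty and $I=0$. For $N=3$ and $N\ge4$ it is Propositions~\ref{prop:three} and~\ref{prop:ones}.
\end{proof}

\section{A sharp criterion for $N=4$}\label{sec:sharp}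

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
Since $d_1=1$, the matrix $\psi^{(1)}$ has one row and contributes no minors of size $r_1+1\ge2$. Write $(\alpha,\beta,\gamma)=(d_2,d_3,d_4)$ and $T_{abc}=\psi_{1abc}$, so that $\psi^{(2)}$ has rows $a$ and columns $(b,c)$, and $\psi^{(3)}$ has rows $(a,b)$ and columns $c$. From $s>r\ge1$ we get $s\ge2$.

Suppose that all three conditions fail: $\alpha>r$, $\gamma>s$ and $s<r\beta$. If $r=1$, then $\beta>s\ge2$; otherwise $\beta\ge3$ by hypothesis. So case (i) of Theorem~\ref{thm:sizes} applies with $k=3$, and the Gr\"obner property fails.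

Suppose now that one of the conditions holds, and fix a diagonal order. Each flattening is a matrix whose entries are all the variables of $S$, and the order is diagonal for it. If $\alpha\le r$, then $\psi^{(2)}$ has no $(r+1)$-minors; if $\gamma\le s$, then $\psi^{(3)}$ has no $(s+1)$-minors. In both cases $\mathcal M$ is empty or consists of the minors of one size of a single matrix, and (F2) applies.

Finally let $s\ge r\beta$, and let $I_2$ be the ideal of $(r+1)$-minors of $\psi^{(2)}$. Consider an $(s+1)$-minor $\Gamma$ of $\psi^{(3)}$. It has $s+1>r\beta$ rows $(a,b)$, so some value $b$ occurs in at least $r+1$ of them, say in $(a_0,b),\dots,(a_r,b)$. The Laplace expansion along these rows writes $\Gamma$ as a combination of determinants $\det(T_{a_i,b,c_l})_{0\le i,l\le r}$, and each of these is the $(r+1)$-minor of $\psi^{(2)}$ on rows $a_0,\dots,a_r$ and columns $(b,c_0),\dots,(b,c_r)$. So $\Gamma\in I_2$ and $I=I_2$. By (F2), the $(r+1)$-minors of $\psi^{(2)}$ are a Gr\"obner basis of $I$ (if there are none, then $I=0$), and so is the larger subset $\mathcal M$ of $I$.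
\end{proof}

Thus, in this family, the Gr\"obner property holds only in three cases in which $I$ is generated by the minors of a single flattening. The hypothesis ``$d_3\ge3$ or $r=1$'' is used only in the negative half, where the seeds of Lemma~\ref{lem:seed} need at least three values of $b$. If $d_3=1$, then $s>r=rd_3$ and the positive half applies. The case that the argument does not decide is $d_3=2$ with $2\le r<s<2r$, $d_2>r$ and $d_4>s$.

\begin{thebibliography}{9}

\bibitem{DEP}
De Concini, Eisenbud, and Procesi, Invent. Math. \textbf{56} (1980).

\bibitem{FK}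
Fieldsteel and Klein, Proc. AMS Ser. B \textbf{7} (2020).

\bibitem{Fulton}
Fulton, \emph{Young Tableaux}.

\bibitem{HPSS}
Serkan Ho\c{s}ten, Niharika Chakrabarty Paul, Otto T. P. Schmidt, and Dmitry Skurt, \emph{Equations of Tree Tensor Network Varieties}, arXiv:2608.19071 (2026).

\end{thebibliography}
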